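\title{Uniqueness of the constrained viscosity solution in a heterogeneous agent model with Epstein--Zin utility}

\begin{abstract}
We consider the Hamilton--Jacobi--Bellman system of the continuous-time two-state heterogeneous agent model with Epstein--Zin utility, relative risk aversion $\gamma>1$ and elasticity of intertemporal substitution $\psi\in(0,1)$. When $\theta=(1-\psi^{-1})/(1-\gamma)$ lies in $(0,1)$, the system is not monotone in the unknown, and Achdou and Tang asked whether the constrained viscosity solution is unique. We prove that it is. In the variable $s=\frac{1}{1-\gamma}\log((1-\gamma)v)$ the system becomes monotone for every $\theta>0$. This gives a comparison principle for negative sub- and supersolutions, with any number of income states and no boundedness assumption, together with explicit two-sided bounds on the solution. For $0<\theta<1$ the condition $v<0$ cannot be relaxed to $v\le0$.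
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{The HJB system}
In the continuous-time heterogeneous agent (Aiyagari--Bewley--Huggett) model, an agent holds wealth $x$, earns interest at rate $r$, receives an income that switches between two values $y_1<y_2$ with intensities $\lambda_1,\lambda_2$, and consumes at a rate $c>0$. Wealth moves with velocity $rx+y_j-c$ and must stay above a borrowing limit $\underline x$. The parameters are a discount rate $\rho>0$, an interest rate $0<r<\rho$, a relative risk aversion $\gamma>1$, an elasticity of intertemporal substitution $\psi\in(0,1)$, incomes $0<y_1<y_2$, intensities $\lambda_1,\lambda_2>0$, and a limit $\underline x\le0$ with $r\underline x+y_1>0$. The last condition says that the agent can stay at the borrowing limit and still consume. Put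
\[
\kappa=\psi^{-1}-1>0,\qquad \theta=\frac{1-\psi^{-1}}{1-\gamma}=\frac{\kappa}{\gamma-1}>0 .
\]
We shall use the identities $\kappa\psi=1-\psi$, $\ \kappa+1=1/\psi$ and $\frac{\psi^{-1}-\gamma}{1-\gamma}=1-\theta$. Preferences are given by the Epstein--Zin aggregator
\[
f(c,v)=\frac{\rho}{1-\psi^{-1}}\,c^{1-\psi^{-1}}\big((1-\gamma)v\big)^{1-\theta}-\frac{\rho}{\theta}\,v,\qquad c>0,\ v<0 .
\]
For $\theta=1$ this is $\rho\big(c^{1-\gamma}/(1-\gamma)-v\big)$, ordinary discounted utility. For $x\ge\underline x$, $y>0$, $v<0$ and $p\in\mathbb R$ the Hamiltonian is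
\[
H(x,y,v,p)=\sup_{c>0}\Big\{\frac{\rho}{1-\psi^{-1}}\,c^{1-\psi^{-1}}\big((1-\gamma)v\big)^{1-\theta}-cp\Big\}+(rx+y)p\ \in(-\infty,+\infty].
\]
It is finite for $p\ge0$ and equals $+\infty$ for $p<0$. The HJB system for $(v_1,v_2)$ is
\begin{equation}\label{eq:hjb2}
\frac{\rho}{\theta}v_j=H(x,y_j,v_j,Dv_j)+\lambda_j\,(v_{3-j}-v_j),\qquad j=1,2,
\end{equation}
together with the state constraint $x\ge\underline x$.

Our proofs cost nothing more for $N\ge1$ income states $0<y_1<\dots<y_N$ and arbitrary intensities $\lambda_{ji}\ge0$, $i\ne j$. The system is then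
\begin{equation}\label{eq:hjb}
\frac{\rho}{\theta}v_j=H(x,y_j,v_j,Dv_j)+\sum_{i\ne j}\lambda_{ji}\,(v_i-v_j),\qquad j=1,\dots,N,
\end{equation}
and \eqref{eq:hjb2} is the case $N=2$, $\lambda_{12}=\lambda_1$, $\lambda_{21}=\lambda_2$.

\begin{definition}\label{def:visc}
Let $v_1,\dots,v_N:[\underline x,\infty)\to(-\infty,0)$.
\begin{itemize}
\item $v=(v_1,\dots,v_N)$ is a \emph{viscosity subsolution} of \eqref{eq:hjb} on $[\underline x,\infty)$ if, whenever $\varphi$ is $C^1$ near $x_0\ge\underline x$ and $v_j-\varphi$ has a local maximum at $x_0$ relative to $[\underline x,\infty)$,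
\[
\frac{\rho}{\theta}v_j(x_0)\le H\big(x_0,y_j,v_j(x_0),\varphi'(x_0)\big)+\sum_{i\ne j}\lambda_{ji}\big(v_i(x_0)-v_j(x_0)\big).
\]
\item $v$ is a \emph{viscosity supersolution} on $(\underline x,\infty)$ if the reverse inequality holds whenever $\varphi$ is $C^1$ near $x_0>\underline x$ and $v_j-\varphi$ has a local minimum at $x_0$.
\item $v$ is a \emph{constrained viscosity solution} if the $v_j$ are bounded and continuous and $v$ has both properties.
\end{itemize}
\end{definition}

The inequalities are read with the extended-valued $H$. Thus a test function with negative slope tells us nothing about a subsolution, and it cannot occur for a supersolution. The state constraint enters only through the subsolution inequality at $\underline x$: there a smooth $v_j$ is tested with every slope $p\ge Dv_j(\underline x)$, and a larger slope penalizes the controls $c>r\underline x+y_j$ that would push wealth below the limit. All test functions in our proofs are $C^\infty$, so the results hold equally if Definition~\ref{def:visc} is stated with smoother test functions. A test function defined only near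 $x_0$ can be extended by a cutoff.

\subsection*{The question}
Two facts are known for \eqref{eq:hjb2}.
\begin{itemize}
\item[(K1)] If $\theta\ge1$, a comparison principle holds between bounded viscosity sub- and supersolutions, so the constrained viscosity solution is unique.
\item[(K2)] If $0<\theta<1$, this comparison principle may fail. Nevertheless, a viscosity solution of \eqref{eq:hjb2} with the state constraint exists.
\end{itemize}
The question, posed by Achdou and Tang \cite{AT}, is whether for $0<\theta<1$ the constrained viscosity solution of \eqref{eq:hjb2} is unique.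

\begin{theorem}[Uniqueness]\label{thm:unique}
Let the parameters be as in the first paragraph and let $0<\theta<1$. Then \eqref{eq:hjb2} has at most one constrained viscosity solution. Together with the existence in \emph{(K2)}, it has exactly one.
\end{theorem}

Fact (K2) is used for the last sentence only, and (K1) is not used. From now on the \emph{standing assumptions} are $\rho>0$, $r>0$, $\gamma>1$, $\psi\in(0,1)$, $0<y_1<\dots<y_N$, $\lambda_{ji}\ge0$, $\underline x\le0$ and $r\underline x+y_1>0$. We do not assume $r<\rho$, we do not assume irreducibility of the switching, and $\theta>0$ is arbitrary. Recall that a real function $g$ is upper semicontinuous if $\limsup_{x\to x_0}g(x)\le g(x_0)$ for all $x_0$; such a function attains its maximum on every compact set, and its superlevel sets $\{g\ge M\}$ are closed.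

\begin{theorem}[Comparison]\label{thm:comp}
Under the standing assumptions, let $v_1,\dots,v_N:[\underline x,\infty)\to(-\infty,0)$ be upper semicontinuous and form a viscosity subsolution of \eqref{eq:hjb} on $[\underline x,\infty)$. Let $\tilde v_1,\dots,\tilde v_N:[\underline x,\infty)\to(-\infty,0)$ be continuous and form a viscosity supersolution on $(\underline x,\infty)$. Then $v_j\le\tilde v_j$ on $[\underline x,\infty)$ for every $j$. Hence at most one $N$-tuple of continuous negative functions, bounded or not, is both a subsolution on $[\underline x,\infty)$ and a supersolution on $(\underline x,\infty)$.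
\end{theorem}

The last sentence follows by applying the comparison to $(v,\tilde v)$ and to $(\tilde v,v)$, and for $N=2$ it contains the uniqueness in Theorem~\ref{thm:unique}. The proof of Theorem~\ref{thm:comp} needs the behavior of sub- and supersolutions at infinity, which gives a result of its own.

\begin{theorem}[Bounds]\label{thm:bounds}
Under the standing assumptions, put $m=\psi\rho+(1-\psi)r$ and $B=(\rho\,m^{-1/\psi})^{1/\theta}$. Let $v_1,\dots,v_N$ be continuous negative functions on $[\underline x,\infty)$ that form a subsolution of \eqref{eq:hjb} on $[\underline x,\infty)$ and a supersolution on $(\underline x,\infty)$. Then for all $j$ and $x\ge\underline x$,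
\[
-\frac{1}{\gamma-1}\min\big\{B(x-\underline x)^{1-\gamma},\,(rx+y_1)^{1-\gamma}\big\}\ \le\ v_j(x)\ \le\ -\frac{B}{\gamma-1}\Big(x+\frac{y_N}{r}\Big)^{1-\gamma},
\]
the first term of the minimum being read as $+\infty$ at $x=\underline x$. In particular $v_j(x)=-\frac{B}{\gamma-1}x^{1-\gamma}\big(1+O(1/x)\big)$ as $x\to\infty$, for every $j$.
\end{theorem}

The lower bound is at least $-(r\underline x+y_1)^{1-\gamma}/(\gamma-1)$, so boundedness in Definition~\ref{def:visc} is automatic. Strict negativity is not a formality: Proposition~\ref{prop:zero} shows that for $0<\theta<1$ comparison and uniqueness fail among functions $v_j\le0$.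

\section{A model with frozen consumption}\label{sec:toy}

By the definitions of $f$ and $H$, the system \eqref{eq:hjb} is the same as
\begin{equation}\label{eq:control}
0=\sup_{c>0}\big\{f(c,v_j)+(rx+y_j-c)Dv_j\big\}+\sum_{i\ne j}\lambda_{ji}(v_i-v_j),
\end{equation}
with ``$0\le$'' for subsolutions and ``$0\ge$'' for supersolutions. The usual comparison argument looks at a positive maximum of $v_j-\tilde v_j$, where the slopes agree, and needs the right side to decrease in $v_j$. To see what $\theta$ has to do with this, remove wealth and fix the consumption.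

\emph{One state.} The equation is $f(c,v)=0$ with $c>0$ given. Write $u=(1-\gamma)v>0$, a decreasing function of $v$. Since $\frac{\rho}{1-\psi^{-1}}=-\frac\rho\kappa$ and $-\frac\rho\theta v=\frac{\rho}{\theta(\gamma-1)}u=\frac\rho\kappa u$,
\begin{equation}\label{eq:f}
f(c,v)=\frac\rho\kappa\big(u-c^{-\kappa}u^{1-\theta}\big)=u\cdot\frac\rho\kappa\big(1-c^{-\kappa}u^{-\theta}\big).
\end{equation}
If $\theta\ge1$, the first expression is strictly increasing in $u$, so $f(c,v)\ge0\ge f(c,\tilde v)$ forces $v\le\tilde v$. If $\theta<1$, monotonicity is lost. For $\theta=\frac12$ and $c=1$ the bracket is $u-\sqrt u$, which decreases on $(0,\frac14)$, increases afterwards, and tends to $0$ as $u\to0$. One might guess from this that uniqueness fails for $\theta<1$, and indeed $u=0$ is a second root.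

The second expression in \eqref{eq:f} says more. On $u>0$ we may divide by $u$ without changing any inequality, and the quotient is strictly increasing in $u$ for \emph{every} $\theta>0$. Its root is $u=c^{-\kappa/\theta}=c^{1-\gamma}$. So $w=u^{1/(1-\gamma)}$ is the constant consumption rate whose utility is $v$, and since $u^{-\theta}=w^{\kappa}$ the quotient equals $\frac\rho\kappa\big(1-(w/c)^\kappa\big)$.

\emph{Two states.} Consider $0=f(c_j,v_j)+\lambda_j(v_{3-j}-v_j)$ with $c_1,c_2>0$ given. Division by $u_j$ turns the coupling into $\frac{\lambda_j}{\gamma-1}(1-u_{3-j}/u_j)=\frac{\lambda_j}{\gamma-1}\big(1-(w_j/w_{3-j})^{\gamma-1}\big)$. It depends on the ratio $w_j/w_{3-j}$ only, so the right unknown is $s_j=\log w_j$. With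
\begin{equation}\label{eq:h}
h(t)=\frac{1-e^{(\gamma-1)t}}{\gamma-1},
\end{equation}
a strictly decreasing function with $h(0)=0$, the system reads
\[
0=\frac\rho\kappa\big(1-e^{\kappa s_j}c_j^{-\kappa}\big)+\lambda_j\,h(s_j-s_{3-j}),\qquad j=1,2 .
\]
Let $s$ satisfy ``$0\le$'' and $\tilde s$ satisfy ``$0\ge$''. Suppose $s_j-\tilde s_j=\max_i(s_i-\tilde s_i)>0$. The first term is strictly smaller for $s$ than for $\tilde s$. Since $s_j-s_{3-j}\ge\tilde s_j-\tilde s_{3-j}$, the second term is no larger. So the right side is strictly smaller for $s$ than for $\tilde s$, which contradicts the two inequalities. Comparison holds, and $\theta$ has not appeared.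

\section{The logarithmic variable}\label{sec:change}

We now make the same substitution in \eqref{eq:hjb}. Let
\[
T(s)=\frac{e^{(1-\gamma)s}}{1-\gamma},\qquad T'(s)=e^{(1-\gamma)s}=(1-\gamma)T(s)>0 .
\]
This is an increasing $C^\infty$ diffeomorphism of $\mathbb R$ onto $(-\infty,0)$, with inverse $s=\frac1{1-\gamma}\log((1-\gamma)v)$. It preserves order, continuity and upper semicontinuity. For $\mu>0$, $s\in\mathbb R$ and $q\in\mathbb R$ define
\begin{equation}\label{eq:G}
G(\mu,s,q)=\sup_{c>0}\Big\{\frac\rho\kappa\big(1-e^{\kappa s}c^{-\kappa}\big)+(\mu-c)q\Big\},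
\end{equation}
and for $x\ge\underline x$, $s=(s_1,\dots,s_N)\in\mathbb R^N$,
\[
F_j(x,s,q)=G(rx+y_j,s_j,q)+\sum_{i\ne j}\lambda_{ji}\,h(s_j-s_i).
\]
Note that $rx+y_j\ge\mu_0:=r\underline x+y_1>0$ on $[\underline x,\infty)$.

\begin{lemma}\label{lem:G}
Let $\mu>0$ and $s\in\mathbb R$.
\begin{itemize}
\item[(G1)] $G(\mu,s,q)=\dfrac\rho\kappa-\dfrac{\rho^\psi}{1-\psi}\,(e^sq)^{1-\psi}+\mu q$ for $q\ge0$, and $G(\mu,s,q)=+\infty$ for $q<0$.
\item[(G2)] On $\{q\ge0\}$ the function $G$ is jointly continuous, nondecreasing in $\mu$ and nonincreasing in $s$. It is strictly decreasing in $s$ if $q>0$, and $G(\mu,s,0)=\rho/\kappa>0$.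
\item[(G3)] $G(\mu,s,q)\ge\dfrac\rho\kappa\big(1-(e^s/\mu)^\kappa\big)$ for every $q\in\mathbb R$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $q>0$. The function $c\mapsto-\frac\rho\kappa e^{\kappa s}c^{-\kappa}-cq$ is concave, and its derivative $\rho e^{\kappa s}c^{-\kappa-1}-q$ vanishes at $c_*=(\rho e^{\kappa s}/q)^\psi$. There $\rho e^{\kappa s}c_*^{-\kappa}=c_*q$, so the maximum is $-\frac{\kappa+1}{\kappa}c_*q=-\frac{1}{1-\psi}c_*q$, and $c_*q=\rho^\psi e^{(1-\psi)s}q^{1-\psi}$. For $q=0$ the supremum of the same function is $0$, approached as $c\to\infty$. For $q<0$ the function tends to $+\infty$ as $c\to\infty$. This proves (G1), and (G2) is read off from it. For (G3) take $c=\mu$ in \eqref{eq:G}.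
\end{proof}

\begin{lemma}\label{lem:change}
Let $v_j=T\circ s_j$ with $s_j:[\underline x,\infty)\to\mathbb R$. Then $v$ is a viscosity subsolution of \eqref{eq:hjb} on $[\underline x,\infty)$ if and only if
\begin{equation}\label{eq:sub}
0\le F_j\big(x_0,s(x_0),\varphi'(x_0)\big)
\end{equation}
whenever $s_j-\varphi$ has a local maximum at $x_0$ relative to $[\underline x,\infty)$. It is a viscosity supersolution on $(\underline x,\infty)$ if and only if
\begin{equation}\label{eq:super}
0\ge F_j\big(x_0,s(x_0),\varphi'(x_0)\big)
\end{equation}
whenever $s_j-\varphi$ has a local minimum at $x_0>\underline x$.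
\end{lemma}

\begin{proof}
Adding a constant to a test function changes nothing, so assume $\varphi(x_0)=s_j(x_0)$. A local maximum of $s_j-\varphi$ at $x_0$ then means $s_j\le\varphi$ near $x_0$. Since $T$ is increasing, this is equivalent to $v_j\le T\circ\varphi$ near $x_0$, again with equality at $x_0$. The map $\varphi\mapsto T\circ\varphi$ is a bijection between normalized local test functions for $s_j$ and for $v_j$, it preserves the classes $C^1$ and $C^\infty$, and the slopes $q=\varphi'(x_0)$ and $p=(T\circ\varphi)'(x_0)$ satisfy $p=T'(s_j)q$. The same holds for minima.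

It remains to compare the inequalities. With $u=T'(s_j)=e^{(1-\gamma)s_j}$ we have $u^{-\theta}=e^{\kappa s_j}$, so \eqref{eq:f} gives $f(c,v_j)=T'(s_j)\frac\rho\kappa(1-e^{\kappa s_j}c^{-\kappa})$. Moreover
\[
v_i-v_j=T'(s_j)\,\frac{e^{(1-\gamma)(s_i-s_j)}-1}{1-\gamma}=T'(s_j)\,h(s_j-s_i).
\]
Hence the right side of \eqref{eq:control}, with $p$ in place of $Dv_j$, equals $T'(s_j)F_j(x_0,s,q)$ in $(-\infty,+\infty]$, and $T'(s_j)>0$.
\end{proof}

We call $s$ a \emph{subsolution} or a \emph{supersolution of $F=0$} when \eqref{eq:sub} or \eqref{eq:super} holds as in the lemma. The function $G$ depends on $\rho$ and $\psi$, the function $h$ depends on $\gamma$, and the ratio $\theta$ no longer plays a role.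

\section{The contradiction at a maximum point}\label{sec:point}

The new system is monotone, but unlike in Section~\ref{sec:toy} the monotonicity in $s_j$ is not strict: at slope $q=0$ the supremum in \eqref{eq:G} is approached as $c\to\infty$, and $G(\mu,s,0)$ does not depend on $s$. This case needs a second argument. What saves it is the sign $G(\mu,s,0)>0$: a supersolution can have slope $0$ in state $j$ only if the coupling term is negative, that is, only if state $j$ switches to a state with a smaller value. We therefore work with an index that has no such state available.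

\begin{lemma}\label{lem:point}
Let $x\ge\underline x$ and $s,\tilde s\in\mathbb R^N$ with $M=\max_i(s_i-\tilde s_i)>0$. Let $J=\{i:s_i-\tilde s_i=M\}$ and let $j\in J$ satisfy $\tilde s_j=\min_{i\in J}\tilde s_i$. Then there is no $p\ge0$ with
\[
F_j(x,\tilde s,p)\le0\le F_j(x,s,p).
\]
\end{lemma}

\begin{proof}
Suppose there is such a $p$. Subtracting and using (G1),
\[
0\le-\frac{\rho^\psi}{1-\psi}\Big(e^{(1-\psi)s_j}-e^{(1-\psi)\tilde s_j}\Big)p^{1-\psi}+\sum_{i\ne j}\lambda_{ji}\big[h(s_j-s_i)-h(\tilde s_j-\tilde s_i)\big].
\]
Since $s_j>\tilde s_j$, the first term is $\le0$, with equality only if $p=0$. Since $(s_j-s_i)-(\tilde s_j-\tilde s_i)=M-(s_i-\tilde s_i)\ge0$, each bracket is $\le0$, with equality only if $i\in J$. All terms must vanish. So $p=0$, and $i\in J$ whenever $\lambda_{ji}>0$. For such $i$ the choice of $j$ gives $\tilde s_j-\tilde s_i\le0$, hence $h(\tilde s_j-\tilde s_i)\ge0$. Therefore $F_j(x,\tilde s,0)\ge\rho/\kappa>0$, a contradiction.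
\end{proof}

If $s$ and $\tilde s$ are smooth and $\max_i(s_i-\tilde s_i)$ has a positive maximum at an interior point $x_*$, the lemma already finishes the proof. Choose $j$ at $x_*$ as in the lemma. Then $s_j'(x_*)=\tilde s_j'(x_*)=p$, each function is a test function for the other, the supersolution inequality forces $p\ge0$, and both inequalities of the lemma hold. Three difficulties remain.
\begin{enumerate}
\item The supremum of $s_j-\tilde s_j$ need not be attained. Even a bounded $v_j$ gives only a lower bound on $s_j$, because $v_j$ may tend to $0$ at any rate. Section~\ref{sec:bounds} shows that the equation itself fixes the growth.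
\item The functions are not smooth, and the maximum may lie at $\underline x$, where no supersolution inequality is available.
\item The index $j$ depends on the point, so the approximation must converge to the point at which $j$ was chosen. It must also keep the test slope for the subsolution nonnegative, since otherwise \eqref{eq:sub} is empty.
\end{enumerate}
The last two are treated in Section~\ref{sec:proof}.

\section{Barriers and a priori bounds}\label{sec:bounds}

For large wealth the incomes should matter little, so we look at the uncoupled equation $G(rX,\chi,\chi')=0$ in a variable $X>0$. Try $e^\chi=aX$ with a constant $a>0$. Then $\chi'=1/X$ and $e^\chi\chi'=a$, so by (G1) the equation is $\frac\rho\kappa-\frac{\rho^\psi}{1-\psi}a^{1-\psi}+r=0$. Since $(1-\psi)(\frac\rho\kappa+r)=\psi\rho+(1-\psi)r=m$, the solution is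
\begin{equation}\label{eq:a}
a=(\rho^{-\psi}m)^{1/(1-\psi)},\qquad G\big(rX,\log(aX),1/X\big)=0\quad(X>0).
\end{equation}
The maximizing consumption is $c_*=\rho^\psi a^{1-\psi}X=mX$. The constant of Theorem~\ref{thm:bounds} is
\[
a^{1-\gamma}=(\rho\,m^{-1/\psi})^{\psi(\gamma-1)/(1-\psi)}=(\rho\,m^{-1/\psi})^{1/\theta}=B .
\]

To compare with functions of unknown growth we need strict barriers: one from above that blows up at a finite point, and one from below that stays bounded at infinity. Both come from the variable $z=e^{-\kappa\chi}$. Since $z'=-\kappa z\chi'$, multiplying \eqref{eq:G} by $\kappa z>0$ gives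
\[
\kappa z\,G(rX,\chi,\chi')=\rho z+\sup_{c>0}\big\{-\rho c^{-\kappa}-(rX-c)z'\big\}.
\]
The right side vanishes for $z_0=(aX)^{-\kappa}$ by \eqref{eq:a}. Adding a constant to $z_0$ changes only the term $\rho z$. So for $\eta\in\mathbb R$ let $z=z_0+a^{-\kappa}\eta$, that is,
\[
\chi_\eta(X)=\log a-\frac1\kappa\log\big(X^{-\kappa}+\eta\big)\qquad\text{where }X>0,\ X^{-\kappa}+\eta>0 .
\]
Then $\kappa z\,G(rX,\chi_\eta,\chi_\eta')=\rho a^{-\kappa}\eta$, and therefore
\begin{equation}\label{eq:barrier}
\chi_\eta'(X)=\frac{X^{-\kappa-1}}{X^{-\kappa}+\eta}>0,\qquad G\big(rX,\chi_\eta(X),\chi_\eta'(X)\big)=\frac\rho\kappa\,\frac{\eta}{X^{-\kappa}+\eta}.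
\end{equation}
The last quantity has the sign of $\eta$, and $\chi_\eta(X)\to\log(aX)$ as $\eta\to0$ for each fixed $X$.

\begin{proposition}\label{prop:bounds}
\begin{itemize}
\item[(a)] If $s$ is an upper semicontinuous subsolution of $F=0$ on $[\underline x,\infty)$, then $e^{s_j(x)}\le a\,(x+y_N/r)$ for all $j$ and $x\ge\underline x$.
\item[(b)] If $s$ is continuous on $[\underline x,\infty)$ and a supersolution of $F=0$ on $(\underline x,\infty)$, then $e^{s_j(x)}\ge\max\{rx+y_1,\ a(x-\underline x)\}$ for all $j$ and $x\ge\underline x$.
\end{itemize}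
\end{proposition}

In both parts the system reduces to a single inequality, because the coupling term has a sign at the index that realizes the largest or the smallest $s_i$.

\begin{proof}
(a) Let $b=y_N/r$. Then $x+b\ge\mu_0/r>0$ on $[\underline x,\infty)$ and $r(x+b)=rx+y_N$. Fix $R>\underline x+b$ and let $\varphi(x)=\chi_\eta(x+b)$ with $\eta=-R^{-\kappa}$. This function is smooth for $0<x+b<R$ and tends to $+\infty$ as $x\uparrow R-b$. The function $s^+=\max_is_i$ is upper semicontinuous, hence bounded above on $[\underline x,R-b]$. So $s^+-\varphi$ tends to $-\infty$ as $x\uparrow R-b$ and attains its maximum over $[\underline x,R-b)$ at some $x_0$. Suppose this maximum is $\ge0$. Choose $j$ with $s_j(x_0)=s^+(x_0)$. Since $s_j\le s^+$, the function $s_j-\varphi$ has a local maximum at $x_0$ relative to $[\underline x,\infty)$, and $h(s_j-s_i)\le0$ at $x_0$ for all $i$. By \eqref{eq:sub}, (G2) and \eqref{eq:barrier},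
\[
0\le G\big(rx_0+y_j,s_j(x_0),\varphi'(x_0)\big)\le G\big(rx_0+y_N,\varphi(x_0),\varphi'(x_0)\big)<0,
\]
a contradiction. Hence $s^+<\varphi$ on $[\underline x,R-b)$. Let $R\to\infty$.

(b) The function $s^-=\min_is_i$ is continuous. Suppose $s^--\varphi$ has a local minimum at $x_0>\underline x$, and choose $j$ with $s_j(x_0)=s^-(x_0)$. Then $s_j-\varphi$ has a local minimum at $x_0$ and $h(s_j-s_i)\ge0$ at $x_0$ for all $i$, so \eqref{eq:super} gives $0\ge G(rx_0+y_j,s^-(x_0),\varphi'(x_0))$. This forces $\varphi'(x_0)\ge0$, and by (G2)
\begin{equation}\label{eq:minsuper}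
0\ge G\big(rx_0+y_1,s^-(x_0),\varphi'(x_0)\big).
\end{equation}
By (G3), $e^{s^-(x_0)}\ge rx_0+y_1$ at every such point $x_0$. These points are dense in $(\underline x,\infty)$. Indeed, let $\xi>\underline x$, let $I\subset(\underline x,\infty)$ be a compact interval centered at $\xi$, and let $x_\delta$ minimize $s^-(x)+(x-\xi)^2/\delta$ over $I$. Then $(x_\delta-\xi)^2\le\delta\,(s^-(\xi)-\min_Is^-)$, so $x_\delta\to\xi$ as $\delta\downarrow0$, and for small $\delta$ the point $x_\delta$ is an interior minimum. By continuity $e^{s^-}\ge rx+y_1$ on $[\underline x,\infty)$. In particular $s^-(x)\to+\infty$ as $x\to\infty$.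

For the second bound let $\eta>0$ and $\varphi(x)=\chi_\eta(x-\underline x)$ on $(\underline x,\infty)$. Then $\varphi\to-\infty$ as $x\downarrow\underline x$, while $s^-$ stays bounded there, and $\varphi\le\log a-\frac1\kappa\log\eta$, while $s^-\to+\infty$ at infinity. So $s^--\varphi\to+\infty$ at both ends and attains its minimum at some $x_0>\underline x$. Suppose this minimum is $\le0$. Since $rx_0+y_1=r(x_0-\underline x)+\mu_0>r(x_0-\underline x)$, we get from \eqref{eq:minsuper}, (G2) and \eqref{eq:barrier}
\[
0\ge G\big(rx_0+y_1,s^-(x_0),\varphi'(x_0)\big)\ge G\big(r(x_0-\underline x),\varphi(x_0),\varphi'(x_0)\big)>0,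
\]
a contradiction. Hence $s^->\varphi$ on $(\underline x,\infty)$. Let $\eta\downarrow0$. At $x=\underline x$ the second bound reads $e^{s_j}\ge0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bounds}]
Let $v_j=T\circ s_j$ and $w_j=e^{s_j}$, so that $v_j=-\frac1{\gamma-1}w_j^{1-\gamma}$ is an increasing function of $w_j$. By Lemma~\ref{lem:change} both parts of Proposition~\ref{prop:bounds} apply, and $a^{1-\gamma}=B$. This gives the two bounds; the maximum becomes a minimum because $1-\gamma<0$. From $a(x-\underline x)\le w_j\le a(x+y_N/r)$ we get $w_j=ax\,(1+O(1/x))$, and raising to the power $1-\gamma$ gives the asymptotics.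
\end{proof}

\begin{example}
Let $N=1$ and $r=\rho$. Then $m=r$ and $a=r$, so the bounds of Proposition~\ref{prop:bounds} meet at $e^{s}=rx+y_1$. This function is indeed a solution. It satisfies the equation in $(\underline x,\infty)$ by \eqref{eq:a} with $X=x+y_1/r$, and (G3) gives \eqref{eq:sub} at $\underline x$ for every slope.
\end{example}

\section{Proof of the comparison theorem}\label{sec:proof}

Let $v_j=T\circ s_j$ and $\tilde v_j=T\circ\tilde s_j$. By Lemma~\ref{lem:change}, $s$ is an upper semicontinuous subsolution of $F=0$ on $[\underline x,\infty)$, and $\tilde s$ is continuous on $[\underline x,\infty)$ and a supersolution on $(\underline x,\infty)$. We must show $s_j\le\tilde s_j$. Suppose instead that $s_i(\xi)-\tilde s_i(\xi)=\delta>0$ for some $i$ and $\xi$.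

\subsection*{Step 1: the point and the index}
By Proposition~\ref{prop:bounds}, for all $i$ and $x>\underline x$,
\[
s_i(x)-\tilde s_i(x)\le\log\frac{x+y_N/r}{x-\underline x}\longrightarrow0\qquad(x\to\infty).
\]
So there is $L$ with $s_i-\tilde s_i<\delta$ on $(L,\infty)$ for all $i$. The functions $s_i-\tilde s_i$ are upper semicontinuous. Hence $M=\sup_{i,x}(s_i-\tilde s_i)(x)\ge\delta$ is finite and attained, and the sets $S_i=\{x\ge\underline x:s_i(x)-\tilde s_i(x)=M\}$ are closed subsets of $[\underline x,L]$, not all empty. Let
\[
x_*=\min\bigcup_iS_i,\qquad J=\{i:x_*\in S_i\}\neq\emptyset,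
\]
and fix $j\in J$ with $\tilde s_j(x_*)=\min_{i\in J}\tilde s_i(x_*)$. We shall find $p\ge0$ with
\begin{equation}\label{eq:goal}
F_j\big(x_*,\tilde s(x_*),p\big)\le0\le F_j\big(x_*,s(x_*),p\big),
\end{equation}
which contradicts Lemma~\ref{lem:point}.

\subsection*{Step 2: doubling the variables}
To produce test functions for nonsmooth $s_j$ and $\tilde s_j$, one maximizes $s_j(x)-\tilde s_j(x')$ minus a penalty that keeps $x'$ close to $x$. A symmetric penalty could give $x'=\underline x$. We use one that favors $x'=x+\varepsilon$, so that $x'$ is interior. To force convergence to $x_*$ we subtract a function $g(x)\ge0$. Its derivative is added to the slope with which $s_j$ is tested, so we need $g'\ge0$. A nondecreasing $g\ge0$ with $g(x_*)=0$ vanishes on the whole left of $x_*$ and can only exclude points to the right. This is why $x_*$ is the leftmost maximum point.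

Let $g(x)=e^{-1/(x-x_*)}$ for $x>x_*$ and $g(x)=0$ for $x\le x_*$. Then $g\in C^\infty(\mathbb R)$, $g'\ge0$, $g'(x_*)=0$, and $g=0$ exactly on $(-\infty,x_*]$. Let $K=[\underline x,x_*+1]$. For $0<\varepsilon<1$ let $(x_\varepsilon,x'_\varepsilon)$ maximize over $K\times K$ the upper semicontinuous function
\[
\Phi_\varepsilon(x,x')=s_j(x)-\tilde s_j(x')-Q_\varepsilon(x,x')-g(x),\qquad Q_\varepsilon(x,x')=\Big(\frac{x'-x}{\varepsilon}-1\Big)^2,
\]
and write $Q_\varepsilon=Q_\varepsilon(x_\varepsilon,x'_\varepsilon)$ and $D_\varepsilon=s_j(x_\varepsilon)-\tilde s_j(x'_\varepsilon)$. Comparing with the point $(x_*,x_*+\varepsilon)$, where both penalties vanish, and using the continuity of $\tilde s_j$ at $x_*$,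
\begin{equation}\label{eq:lower}
D_\varepsilon-Q_\varepsilon-g(x_\varepsilon)\ge M+\tilde s_j(x_*)-\tilde s_j(x_*+\varepsilon)=M-o(1).
\end{equation}
Since $s_j$ is bounded above and $\tilde s_j$ is bounded on $K$, the numbers $D_\varepsilon$ are bounded above. So $Q_\varepsilon$ is bounded and $x'_\varepsilon-x_\varepsilon\to0$. Along a sequence $\varepsilon\to0$, which we fix, both points converge to some $\hat x\in K$. By semicontinuity $\limsup D_\varepsilon\le s_j(\hat x)-\tilde s_j(\hat x)\le M$, and by \eqref{eq:lower} $\liminf D_\varepsilon\ge M$. Hence $D_\varepsilon\to M$ and $\hat x\in S_j$, and then \eqref{eq:lower} gives $Q_\varepsilon\to0$ and $g(\hat x)=0$. So $\hat x\le x_*$, and $\hat x=x_*$ because $x_*$ is the minimum of $\bigcup_iS_i$. Consequently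
\begin{equation}\label{eq:limits}
\tilde s(x'_\varepsilon)\to\tilde s(x_*),\qquad s_j(x_\varepsilon)=D_\varepsilon+\tilde s_j(x'_\varepsilon)\to s_j(x_*),\qquad\limsup s_i(x_\varepsilon)\le s_i(x_*)\quad(i\ne j).
\end{equation}
From $Q_\varepsilon\to0$ we get $(x'_\varepsilon-x_\varepsilon)/\varepsilon\to1$. Thus $\underline x\le x_\varepsilon<x'_\varepsilon<x_*+1$ for small $\varepsilon$.

\subsection*{Step 3: the viscosity inequalities}
Let $p_\varepsilon=-\frac2\varepsilon\big(\frac{x'_\varepsilon-x_\varepsilon}{\varepsilon}-1\big)$. The function $x'\mapsto\tilde s_j(x')+Q_\varepsilon(x_\varepsilon,x')$ has a local minimum at $x'_\varepsilon>\underline x$, and the test function $-Q_\varepsilon(x_\varepsilon,\cdot)$ has slope $p_\varepsilon$ there. By \eqref{eq:super},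
\begin{equation}\label{eq:eps-super}
0\ge F_j\big(x'_\varepsilon,\tilde s(x'_\varepsilon),p_\varepsilon\big).
\end{equation}
Hence $p_\varepsilon\ge0$. The slopes are also bounded. Let $A=\max_i\max_K|\tilde s_i|$. Since $h(t)\ge-e^{2(\gamma-1)A}/(\gamma-1)$ for $|t|\le2A$, \eqref{eq:eps-super} and (G1) give
\[
\mu_0\,p_\varepsilon\le\frac{\rho^\psi e^{(1-\psi)A}}{1-\psi}\,p_\varepsilon^{1-\psi}+\frac{e^{2(\gamma-1)A}}{\gamma-1}\sum_{i\ne j}\lambda_{ji},
\]
and the right side is sublinear in $p_\varepsilon$. Passing to a subsequence, $p_\varepsilon\to p\ge0$.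

The function $x\mapsto s_j(x)-Q_\varepsilon(x,x'_\varepsilon)-g(x)$ has a local maximum at $x_\varepsilon$ relative to $[\underline x,\infty)$, and the test function $Q_\varepsilon(\cdot,x'_\varepsilon)+g$ has slope $p_\varepsilon+g'(x_\varepsilon)\ge0$ there. By \eqref{eq:sub}, which holds also if $x_\varepsilon=\underline x$,
\begin{equation}\label{eq:eps-sub}
0\le G\big(rx_\varepsilon+y_j,s_j(x_\varepsilon),p_\varepsilon+g'(x_\varepsilon)\big)+\sum_{i\ne j}\lambda_{ji}\,h\big(s_j(x_\varepsilon)-s_i(x_\varepsilon)\big).
\end{equation}
Now let $\varepsilon\to0$. All slopes lie in $\{q\ge0\}$, where $G$ is continuous, and $p_\varepsilon+g'(x_\varepsilon)\to p$. With \eqref{eq:limits}, inequality \eqref{eq:eps-super} gives the left half of \eqref{eq:goal}. In \eqref{eq:eps-sub} the first term converges to $G(rx_*+y_j,s_j(x_*),p)$. Since $\liminf(s_j-s_i)(x_\varepsilon)\ge(s_j-s_i)(x_*)$ and $h$ is continuous and decreasing, $\limsup h((s_j-s_i)(x_\varepsilon))\le h((s_j-s_i)(x_*))$. This gives the right half of \eqref{eq:goal}. The contradiction with Lemma~\ref{lem:point} proves Theorem~\ref{thm:comp},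 and with it Theorem~\ref{thm:unique}. \qed

\section{The role of the hypotheses}\label{sec:hyp}

The conditions $\gamma>1$ and $\psi<1$ fix the range of $T$ and give $\kappa>0$, hence the monotonicity of $G$ in $s$ and the sign $G(\mu,s,0)=\rho/\kappa>0$ that closes Lemma~\ref{lem:point}. The condition $r>0$ gives the shift $y_N/r$ in the upper barrier and the growth $s^-\to+\infty$ in the lower bound. The condition $r\underline x+y_1>0$ places the upper barrier in its domain, orders the drifts for the lower barrier, and bounds the slopes $p_\varepsilon$.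

Two explicit functions show that three assumptions on $v$ and $\tilde v$ cannot be dropped. First, let $\tilde s_j(x)=\log\big(a(x+y_N/r)\big)$ for all $j$. The coupling vanishes, the only test slope at an interior point is $\tilde s_j'>0$, and (G2) with \eqref{eq:a} gives $F_j\le0$. So
\begin{equation}\label{eq:explicit}
\tilde v_j(x)=-\frac{B}{\gamma-1}\Big(x+\frac{y_N}r\Big)^{1-\gamma},\qquad j=1,\dots,N,
\end{equation}
is a bounded, continuous, negative supersolution on $(\underline x,\infty)$. Second, let $s_j\equiv C$ for all $j$, with $C$ constant. At interior points the only test slope is $0$, and $F_j=\rho/\kappa>0$, so \eqref{eq:sub} holds there.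

\emph{The subsolution inequality at $\underline x$.} For large $C$ the constant exceeds $\tilde s_j$ near $\underline x$. So comparison fails if \eqref{eq:sub} is required only on $(\underline x,\infty)$.

\emph{Continuity of the supersolution at $\underline x$.} For $C=\log\mu_0$, (G3) gives \eqref{eq:sub} at $\underline x$ for every slope, so the constant is a subsolution on $[\underline x,\infty)$. Lower the single value $\tilde s_j(\underline x)$ below $C$. The result is lower semicontinuous and still a supersolution on $(\underline x,\infty)$, and comparison fails at $\underline x$. In the proof, this continuity is what gives \eqref{eq:lower} when $x_*=\underline x$.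

\emph{Strict negativity.} The division by $(1-\gamma)v_j$ requires $v_j<0$. For $0<\theta<1$ the root $u=0$ seen in Section~\ref{sec:toy} survives in the full system.

\begin{proposition}\label{prop:zero}
Let $0<\theta<1$, extend $H$ to $v=0$ by the same formula with $0^{1-\theta}=0$, and admit functions $v_j\le0$ in Definition~\ref{def:visc}. Then $v\equiv(0,\dots,0)$ is a constrained viscosity solution of \eqref{eq:hjb}, and the comparison principle fails. For \eqref{eq:hjb2}, in view of \emph{(K2)}, uniqueness fails as well.
\end{proposition}

\begin{proof}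
We have $H(x,y,0,p)=\sup_{c>0}(-cp)+(rx+y)p$, which is $(rx+y)p$ for $p\ge0$ and $+\infty$ for $p<0$. For $v\equiv0$ the left side of \eqref{eq:hjb} and the coupling vanish. At interior points the only test slope is $0$, from above and from below, and $H(x,y_j,0,0)=0$, so both inequalities hold. At $\underline x$, if $-\varphi$ has a local maximum relative to $[\underline x,\infty)$, then $p=\varphi'(\underline x)\ge0$ and $0\le(r\underline x+y_j)p$. So $0$ is a constrained viscosity solution. It lies strictly above the supersolution \eqref{eq:explicit}, so comparison fails. For \eqref{eq:hjb2} it differs from the negative solution given by (K2).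
\end{proof}

Thus the strict inequality $v_j<0$ in Definition~\ref{def:visc} cannot be relaxed to $v_j\le0$ when $0<\theta<1$, and by Theorem~\ref{thm:unique} it suffices for uniqueness.

\begin{thebibliography}{9}
\bibitem{AT} Yves Achdou and Qing Tang, \emph{Finite difference methods for a continuous-time heterogeneous agent model with recursive utility}, arXiv:2606.23408 (2026).
\end{thebibliography}
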